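# Possible Winners on a Line under Borda: Shared Midpoints and Vertex Cover

## 1. The guess "polynomial time", tried on small elections

Candidates sit at known points of the real line. Of each voter we know only an interval that contains her position. Can we place every voter inside her interval so that a given candidate wins by Borda count?

The first guess is that this is easy. A voter on a line does not have $m!$ rankings at her disposal: as she slides through her interval, her ranking changes along a single path, a few neighbors at a time. Let us fix the definitions and see how far this guess carries.

**Definition (elections on a line).** A finite set $C\subset\mathbb R$ of $m$ candidates is given; we identify a candidate with her position, and distinct candidates have distinct positions. There are $n$ voters; voter $j$ has an interval $P_j=[\ell_j,r_j]$. All positions and endpoints are rational numbers encoded in binary. A *spatial completion* is a choice $\mathbf T=(T_1,\dots,T_n)$ with $T_j\in P_j$. Voter $j$ ranks the candidates by increasing distance $|T_j-c|$; if two candidates are equally far from $T_j$, the one on the right is ranked higher. A ranking is *compatible* with $P_j$ if some $T_j\in P_j$ produces it. The resulting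 profile of rankings is $\mathbf R_{\mathbf T}$.

**Definition (scoring rules).** A positional scoring rule is given by vectors $\vec s_m=(s_m(1),\dots,s_m(m))$ with $s_m(1)\ge\dots\ge s_m(m)$; a voter gives $s_m(i)$ points to the candidate she ranks in position $i$, and $s(\mathbf R,c)$ is the total of $c$. *Borda* is $s_m(i)=m-i$. A rule is *$\kappa$-truncated* if $s_m(i)=0$ for all $i>\kappa$.

**Definition (the problem $\mathsf{PW}\langle1\rangle$).** Input: candidate positions, voter intervals, and a candidate $c^*\in C$. Question: is there a spatial completion $\mathbf T$ with $s(\mathbf R_{\mathbf T},c^*)\ge s(\mathbf R_{\mathbf T},c)$ for every $c\neq c^*$?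

The problem is taken from Hadas Shachnai, Rotem Shavitt and Andreas Wiese, "Finding Possible Winners in Spatial Voting with Incomplete Information", arXiv:2505.12451 (2025). One known result supports the guess: for every constant $\kappa$ and every $\kappa$-truncated rule, $\mathsf{PW}\langle1\rangle$ is solvable in polynomial time. Borda is not truncated at a constant, and Borda is our subject.

Everything below rests on two elementary facts.

- For candidates $a<b$, a voter at $T$ prefers $b$ to $a$ if and only if
$$T\ge \frac{a+b}{2}, \tag{1}$$
ties going to the right.
- Under Borda,
$$\text{a voter's score for } c=\#\{\text{candidates she ranks below } c\}. \tag{2}$$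

By (1), the order of $a<b$ is undetermined for a voter with interval $[\ell,r]$ exactly when the midpoint $(a+b)/2$ lies in $(\ell,r]$. By (2), when $T$ passes this midpoint from left to right, the pair takes one point from $a$ and gives one point to $b$. We call this *flipping* the pair $(a,b)$.

**Three candidates.** Let $C=\{0,2,6\}$. The midpoints are $1$ for $(0,2)$, $3$ for $(0,6)$ and $4$ for $(2,6)$. The scores of $(0,2,6)$ given by a voter at $T$ are
$$(2,1,0)\ \text{if } T<1,\quad (1,2,0)\ \text{if } 1\le T<3,\quad (0,2,1)\ \text{if } 3\le T<4,\quad (0,1,2)\ \text{if } T\ge4 .$$
Let $c^*=6$, with one voter fixed at $0$ and one with interval $[2,5]$. The possible totals are $(3,3,0)$, $(2,3,1)$ and $(2,2,2)$. So $c^*$ can win, by $T_2\ge4$. Here one simply moves the voter so as to help $c^*$.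

**Few voters or few candidates.** There are at most $\binom m2$ midpoints, and by (1) the ranking is constant on the half-open pieces between consecutive ones. So each voter has at most $\binom m2+1$ compatible rankings. They are found by trying $\ell_j$ and the midpoints in $(\ell_j,r_j]$ as values of $T_j$. If $n$ is constant, we enumerate all combinations. If $m$ is constant, we process the voters one by one and keep the set of reachable score vectors. Each coordinate is an integer between $0$ and $n(m-1)$, so there are at most $(n(m-1)+1)^m$ of them, which is polynomial. In both cases the guess is right.

The same observation puts $\mathsf{PW}\langle1\rangle$ under Borda in NP: guess each $T_j$ among $\ell_j$ and the midpoints in $(\ell_j,r_j]$, and compare the scores.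

## 2. One contested pair per voter: a flow problem

Let $m$ and $n$ grow, but let each voter be uncertain about very little. For an instance, let $t$ be the maximum over voters $j$ of the number of candidate pairs whose midpoint lies in $(\ell_j,r_j]$, that is, of pairs whose order is undetermined for voter $j$.

**Proposition 1.** For $t\le1$, $\mathsf{PW}\langle1\rangle$ under Borda is in P.

*Proof.* By (2), the election awards one point for each voter and each pair of candidates, to the preferred member of the pair. A voter with no undetermined pair is fixed. A voter with exactly one undetermined pair $\{a,b\}$ has two compatible rankings, attained at $\ell_j$ and $r_j$, which differ only in the order of $a$ and $b$. She therefore awards one contested point, freely, to $a$ or to $b$.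

Suppose $c^*\in\{a,b\}$. In a completion where $c^*$ wins, giving this point to $c^*$ raises $s(c^*)$ by one, lowers one rival by one and changes nobody else, so $c^*$ still wins. Hence we may award all such points to $c^*$. Now $s(c^*)$ is a fixed number $F^*$. For $c\ne c^*$ let $F(c)$ be the number of points that $c$ receives from the uncontested pairs. Each remaining contested point must go to one of its two candidates, and $c$ may receive at most $F^*-F(c)$ of them.

If some $F^*-F(c)$ is negative, the answer is no. Otherwise build a network: an arc of capacity $1$ from the source to each contested point, an arc of capacity $1$ from the point to each of its two candidates, and an arc of capacity $F^*-F(c)$ from each $c$ to the sink. Capacities are integers, so some maximum flow is integral. The answer is yes if and only if its value is the number of remaining contested points. $\square$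

**A small check.** Take $C=\{0,2,6\}$, $c^*=6$, one voter fixed at $6$ (scores $(0,1,2)$) and one with interval $[0,2]$. The only midpoint in $(0,2]$ is $1$, so only the pair $(0,2)$ is contested. Then $F^*=2$, $F(0)=1$ and $F(2)=1+1=2$. The capacities are $1$ for candidate $0$ and $0$ for candidate $2$, so the point must go to $0$. Choosing $T_2<1$ gives the totals $(2,2,2)$, and $c^*$ wins.

## 3. Two pairs with one midpoint

The flow argument uses that each contested point is awarded independently of the others. This fails as soon as one voter is uncertain about two pairs. Take the candidates $-2,0,2,4$ and the interval $[\frac12,\frac32]$. The midpoints are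
$$-1,\ 0,\ 1,\ 1,\ 2,\ 3,$$
where $1$ is the midpoint of both $(-2,4)$ and $(0,2)$. At $T=\frac12$ the ranking is $0,2,-2,4$. At $T=1$ it is $2,0,4,-2$. So the scores of $(-2,0,2,4)$ are either $(1,3,2,0)$ or $(0,2,3,1)$. In the network there would be two contested points, hence four outcomes, but only two are realizable: both points move, or neither does. In Section 4 we complete this to an instance where the network says yes and the true answer is no.

So several points hang on one switch. A switch that acts on many candidates at once is also what one needs in order to encode a combinatorial choice, and the guess turns out to be wrong.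

**Theorem 2.** $\mathsf{PW}\langle1\rangle$ under Borda is NP-complete, even if each voter interval is compatible with at most two rankings.

Membership in NP was shown in Section 1. For hardness we reduce from Vertex Cover: given a graph $G=(V,E)$ and an integer $k$, is there a set of at most $k$ vertices that meets every edge? This is NP-complete (Karp 1972). We use graphs with at least one edge and $1\le k\le|V|$; the other cases are trivial.

The plan is to make one voter per vertex, with a switch meaning "the vertex is chosen". The switch should lower a candidate for each edge at the vertex and raise one counting candidate. If the scores start at suitable levels, $c^*$ wins exactly when every edge candidate has been lowered and the counter was raised at most $k$ times. Two things are needed: starting scores of our choice (Section 4), and positions for which each switch flips the desired pairs and no others (Section 5).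

## 4. Prescribing scores with voters on a line

We want extra voters, with one-point intervals, that bring the scores to prescribed levels up to a common constant. The first attempt is a pair of opposite voters: a far-right voter ranks everybody from right to left, a far-left voter from left to right, and together they give every candidate exactly $m-1$ points. To raise one candidate $z$ we must disturb this. If we move the right voter past the midpoint of $z$ and its left neighbor, a point passes between these two, so the other one is disturbed as well. In general each voter hands out the fixed total $\binom m2$, so whatever $z$ gains, someone pays. The remedy is to let two dummy candidates pay, placed far away on both sides.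

**Lemma 3.** Let $K\subset\mathbb Z$ be finite with $|K|=M\ge1$, and let $R\ge1$ be an integer with $|z|\le R$ for all $z\in K$. Put $p=10R$, $p'=-10R$ and $C=K\cup\{p,p'\}$. For every $z\in K$ there are rational points $T^+(z),T^-(z)\in[-6R,6R]$, computable in polynomial time and at which no ties occur, such that two voters located there together give, under Borda on $C$, exactly $M+2+[z'=z]$ points to each $z'\in K$ and at most $M$ points to each of $p,p'$.

Here $[\varphi]\in\{0,1\}$ is the truth value of $\varphi$.

*Proof.* Let $z_1<\dots<z_M$ be the elements of $K$ and let $z=z_i$. The right voter will have $p$ inserted just below $z_i$, so that $z_l$ gains from $p$ if and only if $l\ge i$. The left voter will have $p'$ inserted just below $z_i$, so that $z_l$ gains from $p'$ if and only if $l\le i$. Only $l=i$ gains twice.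

**Step 1: the right voter.** The purpose is to place $p$ between $z_i$ and $z_{i-1}$. Put
$$T=T^+(z_i)=\frac{z_{i-1}+10R}{2}+\frac18\quad(i\ge2),\qquad T=4R\quad(i=1).$$
For $i\ge2$ we have $4.5R+\frac18\le T\le5.5R+\frac18\le6R$; so in all cases $R<4R\le T\le6R$.

The distance to $z_l$ is $T-z_l$, so $K$ is ranked from right to left. The distance to $p'$ is $T+10R$. It exceeds every $T-z_l$ and it exceeds $10R-T$, so $p'$ is last. The candidate $p$, at distance $10R-T$, is ahead of $z_l$ if and only if $10R-T<T-z_l$, that is, $z_l<2T-10R$. For $i\ge2$ we have $2T-10R=z_{i-1}+\frac14$; since the $z_l$ are integers, the condition holds exactly for $l\le i-1$, and equality is impossible. For $i=1$ we have $2T-10R=-2R<z_l$ for all $l$, so the condition never holds and no tie occurs. The ranking is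
$$z_M,\dots,z_i,\ p,\ z_{i-1},\dots,z_1,\ p' .$$
By (2), $z_l$ gets $(l-1)+1+[l\ge i]$, $p$ gets $i$, and $p'$ gets $0$.

**Step 2: the left voter.** The purpose is to place $p'$ between $z_i$ and $z_{i+1}$. Put
$$T=T^-(z_i)=\frac{z_i-10R}{2}+\frac18\in\Big[-5.5R+\tfrac18,\,-4.5R+\tfrac18\Big].$$
Then $-6R\le T<-R$. The distance to $z_l$ is $z_l-T$, so $K$ is ranked from left to right. The distance to $p$ is $10R-T$. It exceeds every $z_l-T$, and it exceeds $T+10R$ because $T<0$; so $p$ is last. The candidate $p'$, at distance $T+10R$, is ahead of $z_l$ if and only if $T+10R<z_l-T$, that is, $z_l>2T+10R=z_i+\frac14$, that is, $l>i$. No tie occurs. The ranking is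
$$z_1,\dots,z_i,\ p',\ z_{i+1},\dots,z_M,\ p .$$
So $z_l$ gets $(M-l)+1+[l\le i]$, $p'$ gets $M-i+1$, and $p$ gets $0$.

**Step 3: the sum.** Together, $z_l$ gets $M+1+[l\ge i]+[l\le i]=M+2+[l=i]$. The candidate $p$ gets $i\le M$, and $p'$ gets $M-i+1\le M$. $\square$

**Example.** Let $K=\{-1,0,1\}$, $R=1$, $p=10$, $p'=-10$ and $z=0$. Then $T^+=4.625$, with ranking $1,0,p,-1,p'$, and $T^-=-4.875$, with ranking $-1,0,p',1,p$. The sums are $5,6,5$ for $-1,0,1$ and $2$ for each of $p,p'$, as the lemma says with $M=3$.

**Corollary 4.** Let $K,R,M,C$ be as in Lemma 3. Let a list of $N$ voter intervals ("gadget voters") be given, and let $\sigma(z)$ be the total score of $z\in K$ from these voters in one fixed reference completion. Let $k\ge1$ be an integer and $\delta:K\to\mathbb Z$ with $-k\le\delta(z)\le1$. Then, in time polynomial in the input length and $k$, one can add voters with one-point intervals in $[-6R,6R]$ such that, for some integer $W$, in the reference completion every $z\in K$ has total score $W+\delta(z)$, and in every completion $p$ and $p'$ have total score at most $W$.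

*Proof.* There are $M+2$ candidates, so one voter gives at most $M+1$ points to a candidate, and $\sigma(z)\le(M+1)N$. Put $Q=(M+1)N+k$ and $h(z)=Q+\delta(z)-\sigma(z)$. Then $h(z)\ge k+\delta(z)\ge0$. For each $z\in K$ add $h(z)$ copies of the pair of voters from Lemma 3. Since $h(z)\le Q+1$, the number of added voters is polynomial. With $H=\sum_zh(z)$, the score of $z$ in the reference completion is
$$\sigma(z)+(M+2)H+h(z)=(M+2)H+Q+\delta(z)=W+\delta(z),\qquad W:=(M+2)H+Q .$$
In any completion, $p$ and $p'$ get at most $MH$ from the added voters and at most $(M+1)N$ from the gadget voters, and $MH+(M+1)N\le W$. $\square$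

**The flow network answers wrongly.** Let $K=\{-2,0,2,4,100\}$, $c^*=100$ and $R=100$, with the single gadget voter $[\frac12,\frac32]$ of Section 3. The midpoints of pairs involving $100$, $1000$ or $-1000$ lie outside $(\frac12,\frac32]$: the pair $(-1000,1000)$ has midpoint $0$, and the others are at least $49$ or at most $-450$. So exactly $(-2,4)$ and $(0,2)$ are contested. Take "nothing flipped" as reference and apply Corollary 4 with $k=1$, $\delta(-2)=1$, $\delta(2)=\delta(100)=0$ and $\delta(0)=\delta(4)=-1$. Without a flip, $-2$ has $W+1$ and beats $c^*$, who has $W$. With the flip, $2$ has $W+1$ and beats $c^*$. The true answer is no. But awarding the two points independently, the $(-2,4)$ point to $4$ and the $(0,2)$ point to $0$, gives $-2,0,2,4$ the scores $W,W-1,W,W$, and the network answers yes.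

## 5. A vertex as a shared midpoint

Let $V=\{x_1,\dots,x_\nu\}$ and $E=\{e_1,\dots,e_q\}$ with $q\ge1$, and let $1\le k\le\nu$. We want edge candidates $a_i$ and a counter $B$. The voter of $x_j$ should have a switch at some point $y_j$ that lowers $a_i$ for each $e_i\ni x_j$ and raises $B$. A pair flips at $y_j$ precisely when its sum is $2y_j$; the left member loses and the right member gains. So the partners are forced: $a_i$ on the left must be paired with $2y_j-a_i$, and $B$ on the right with $2y_j-B$. It remains to choose $a_i,y_j,B$ so that no other pair has sum $2y_j$. Powers of $16$ do this.

**No carries in base 16.** Consider a formal combination $\sum_ic_i16^i$ over $i\ge1$ with integer coefficients $|c_i|\le A$, where $1\le A\le14$, that is not identically zero, and let $s$ be the largest index with $c_s\ne0$. Then its value has absolute value at least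
$$16^s-A(16+\dots+16^{s-1})=16^s-A\,\frac{16^s-16}{15}>\Big(1-\frac A{15}\Big)16^s>0 . \tag{3}$$

**Step 1: the candidates.** Let $y_j=16^{q+j}$ for $1\le j\le\nu$. The set $K$ consists of

- $a_i=-16^i$ for each edge $e_i$;
- $B=16^{q+\nu+1}$ and $c^*=16^{q+\nu+2}=:R$;
- $f_j=2y_j-B$ for each $j$;
- $d_{j,i}=2y_j+16^i$ for each incidence $x_j\in e_i$.

All have absolute value at most $R$. Add $p=10R$ and $p'=-10R$. All numbers have polynomially many bits. View the elements of $K$ as formal combinations of $16^1,\dots,16^{q+\nu+2}$; the coefficients have absolute value at most $2$. The combinations $z-z'$ and $z+z'-2y_j$ have coefficients of absolute value at most $6$. So by (3) the equalities $z=z'$ and $z+z'=2y_j$ hold numerically if and only if they hold formally. The listed candidates are formally distinct, hence distinct.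

**Step 2: which pairs flip at $y_j$.** The purpose is to exclude accidental coincidences.

**Lemma 5.** The pairs $\{z,z'\}$ of distinct candidates with $z+z'=2y_j$ are exactly $(a_i,d_{j,i})$ for $e_i\ni x_j$, and $(f_j,B)$. In each, the first candidate is to the left of the second.

*Proof.* These pairs have sum $2y_j$ by construction. Let $z,z'\in K$ be distinct with $z+z'=2y_j$, formally. Add up the coefficients at the symbols $y_1,\dots,y_\nu$: this total is $2$ for each $d$- and $f$-candidate, $0$ for all others, and $2$ for $2y_j$. So exactly one of the two, say $z$, is of type $d$ or $f$, and $z'$ contains no $y$-symbol.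

If $z=d_{h,i}$, then $z'=2y_j-2y_h-16^i$, which forces $h=j$ and $z'=-16^i=a_i$. If $z=f_h$, then $z'=2y_j-2y_h+B$, which forces $h=j$ and $z'=B$.

A pair containing $p$ or $p'$ has sum at least $9R$, at most $-9R$, or equal to $0$, whereas $0<2y_j<R$. Finally $a_i<0<d_{j,i}$, and $f_j=2y_j-B<y_j<B$ because $y_j<B$. $\square$

**Step 3: the gadget voters.** For each $j$ take one voter with interval $[y_j-\frac14,\,y_j]$. Candidates are integers, so pair sums are integers. A midpoint lies in $(y_j-\frac14,y_j]$ if and only if the pair sum lies in $(2y_j-\frac12,2y_j]$, that is, equals $2y_j$. By (1) and Lemma 5 this voter has exactly two compatible rankings: "left" ($T<y_j$) and "right" ($T=y_j$). Passing from left to right changes the scores by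
$$-1\text{ for each } a_i\text{ with }e_i\ni x_j,\qquad +1\text{ for each } d_{j,i},\qquad -1\text{ for } f_j,\qquad +1\text{ for } B,$$
and changes no other score.

**Step 4: the starting scores.** The edge candidates must start one point too high, the counter $k$ points low, and the partners $d_{j,i}$ need room for the point they receive. Take "all gadget voters left" as the reference completion and apply Corollary 4 with $N=\nu$ and
$$\delta(c^*)=0,\quad\delta(a_i)=1,\quad\delta(B)=-k,\quad\delta(d_{j,i})=-1,\quad\delta(f_j)=0 .$$
The added voters have one-point intervals, hence one ranking each.

**Step 5: correctness.** For a completion, let $J$ be the set of $j$ whose gadget voter is "right"; every $J\subseteq\{1,\dots,\nu\}$ can occur. The total scores are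
$$c^*:\ W;\qquad a_i:\ W+1-|\{j\in J:x_j\in e_i\}|;\qquad B:\ W-k+|J|;$$
$$d_{j,i}:\ W-1+[j\in J]\le W;\qquad f_j:\ W-[j\in J]\le W;\qquad p,p':\ \le W .$$
So no candidate exceeds $c^*$ if and only if every edge contains some $x_j$ with $j\in J$, and $|J|\le k$. That is, if and only if $\{x_j:j\in J\}$ is a vertex cover of size at most $k$. The construction takes polynomial time, which proves Theorem 2. $\blacksquare$

**Example.** Let $G$ be a single edge $e_1=\{x_1,x_2\}$ and $k=1$. Then $a_1=-16$, $y_1=256$, $y_2=4096$, $B=65536$, $c^*=1048576$, and the partners are
$$d_{1,1}=528,\quad f_1=-65024,\quad d_{2,1}=8208,\quad f_2=-57344 .$$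
At $y_1$ the pairs $(-16,528)$ and $(-65024,65536)$, of sum $512$, flip. At $y_2$ the pairs $(-16,8208)$ and $(-57344,65536)$, of sum $8192$, flip. With $J=\emptyset$ the candidate $a_1$ has $W+1$. With $J=\{1\}$ both $a_1$ and $B$ have $W$, and $c^*$ wins. With $J=\{1,2\}$ the counter $B$ has $W+1$.

## 6. Two undetermined pairs per voter: chains

In Section 5 every voter has at most two rankings, but the voter of a vertex of degree $\rho$ has $\rho+1$ undetermined pairs. Proposition 1 treats $t\le1$. Can hardness be pushed down to $t=2$? The gadget above stays within two pairs only at vertices of degree at most $1$, so it reaches $t=2$ only for graphs whose edges are pairwise disjoint, where Vertex Cover is trivial. A second possible objection is that shared midpoints are a numerical accident which a small perturbation removes. Both points are settled as follows. Call the candidate set *generic* if distinct pairs of candidates have distinct midpoints; for instance $\{0,2,6\}$ is generic and $\{-2,0,2,4\}$ is not.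

**Theorem 6.** For $\mathsf{PW}\langle1\rangle$ under Borda:

1. For $t\le1$ the problem is in P.
2. For $t=2$ it is NP-complete, even if every voter has at most two compatible rankings.
3. For $t=2$ it is NP-complete, even if the candidate set is generic (so every voter has at most three compatible rankings). In these instances the answer does not depend on how ties are broken.

Part 1 is Proposition 1. Membership in NP is as in Section 1. For hardness we replace the big switch of $x_j$ by a chain of small ones, numbered $(j,0),(j,1),\dots,(j,\rho_j)$ with $\rho_j=\deg x_j$. Switch $(j,0)$ pays one point to the counter $B$. Switch $(j,l)$ with $l\ge1$ lowers the candidate of the $l$-th edge at $x_j$. What must be enforced is that $(j,l+1)$ is used only if $(j,l)$ was used. For this we introduce a *lock* candidate $u_{j,l}$ that starts at the same score as $c^*$. Switch $(j,l)$ lowers $u_{j,l}$ by its second pair, and switch $(j,l+1)$ raises $u_{j,l}$ by its first pair. Raising without lowering would put $u_{j,l}$ above $c^*$. As before, partners are forced: the second pair of $(j,l)$ is $u_{j,l}$ with a new candidate $D_{j,l}$ chosen so that the two pairs have equal sums, or sums differing by a small $\epsilon_{j,l}$ in the generic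 version.

Let $G$ and $k$ be as in Section 5, now without isolated vertices, so $\rho_j\ge1$ and $\sum_j\rho_j=2q$. Let $e(j,1),\dots,e(j,\rho_j)$ be the edges at $x_j$. Fix $\theta\in\{0,1\}$: the value $\theta=0$ will prove part 2, and $\theta=1$ part 3.

**Step 1: symbols and candidates.** Assign distinct powers of $16$, in increasing order of exponent, as values of the following symbols:

- $\epsilon_{j,l}$ for $1\le j\le\nu$, $0\le l\le\rho_j-1$, taking the values $16^1,\dots,16^\tau$ in some order, with $\tau=2q$;
- $-a_i$ for $1\le i\le q$, where $a_i$ is the candidate of $e_i$ (we also write $a_{e_i}=a_i$);
- $-f_j$ for $1\le j\le\nu$;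
- $u_{j,l}$ for $1\le j\le\nu$, $0\le l\le\rho_j-1$, with exponents decreasing in $l$ for fixed $j$;
- $B$, and then $c^*=16B=:R$.

All symbols $a_i,f_j,u_{j,l},B,c^*$ are called *base symbols*; their exponents exceed $\tau$. The set $K$ consists of the *free* candidates $a_i,f_j,u_{j,l},B,c^*$ and the *derived* candidates
$$D_{j,0}=f_j+B-u_{j,0}+\theta\epsilon_{j,0},\qquad D_{j,l}=a_{e(j,l)}+u_{j,l-1}-u_{j,l}+\theta\epsilon_{j,l}\quad(1\le l\le\rho_j-1).$$
All are integers of absolute value at most $4B<R$, except $c^*=R$. Add $p=10R$ and $p'=-10R$. All numbers have polynomially many bits.

As formal combinations of the base symbols and the $\epsilon$'s, the candidates in $K$ have coefficients in $\{-1,0,1\}$. So a difference of two candidates or of two pair sums has coefficients of absolute value at most $4$. By (3) with $A=4$ (the negative signs of $a_i,f_j$ only change signs of coefficients), if such a difference is formally nonzero and its top symbol has absolute value $16^s$, then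
$$|\text{its value}|>\tfrac{11}{15}\,16^s . \tag{4}$$
The candidates are formally distinct, since $D_{j,l}$ is the only candidate with $-u_{j,l}$. Hence they are distinct.

**Step 2: the gadget pairs.** For each $j$ and $0\le l\le\rho_j$, gadget $(j,l)$ has

- a first pair: $(f_j,B)$ if $l=0$, and $(a_{e(j,l)},u_{j,l-1})$ if $l\ge1$; its sum is called $S_{j,l}$;
- a second pair, only if $l\le\rho_j-1$: $(u_{j,l},D_{j,l})$; by the definition of $D_{j,l}$ its sum is $S_{j,l}+\theta\epsilon_{j,l}$.

In every pair the first entry is to the left of the second. For first pairs this holds by sign. For second pairs, successive exponents differ by at least one, so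
$$D_{j,0}-u_{j,0}\ge B-2u_{j,0}-|f_j|\ge B\big(1-\tfrac2{16}-\tfrac1{16}\big)>0,$$
$$D_{j,l}-u_{j,l}\ge u_{j,l-1}-|a_{e(j,l)}|-2u_{j,l}\ge u_{j,l-1}\big(1-\tfrac1{16}-\tfrac2{16}\big)>0\quad(l\ge1).$$
Likewise $S_{j,l}>0$, because its positive term is at least $16$ times as large as the absolute value of its negative term.

For example, if $G$ is a single edge, the chain of $x_1$ has voter $(1,0)$ with pairs $(f_1,B)$ and $(u_{1,0},D_{1,0})$, and voter $(1,1)$ with the single pair $(a_1,u_{1,0})$.

**Step 3: no accidental pairs.** The purpose is to show that near its own midpoints gadget $(j,l)$ sees only its own pairs. The *base part* of a formal combination is its part in the base symbols.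

**Lemma 7.** If a pair of distinct elements of $K$ has a sum whose base part equals $S_{j,l}$ formally, then it is the first or the second pair of gadget $(j,l)$.

*Proof.* We have $S_{j,0}=f_j+B$ and $S_{j,l}=a_{e(j,l)}+u_{j,l-1}$ for $l\ge1$, so all base coefficients of $S_{j,l}$ are nonnegative.

*Two free candidates.* The sum of two distinct base symbols determines the two symbols, so the pair is the first pair.

*A free $z$ and a derived $D_{h,g}$.* The term $-u_{h,g}$ must be cancelled, so $z=u_{h,g}$, and the base part of the sum is $S_{h,g}$. The combinations $S_{h,g}$ are pairwise formally distinct: $f_h$ identifies $(h,0)$, and $u_{h,g-1}$ identifies $(h,g)$ for $g\ge1$. So $(h,g)=(j,l)$, and the pair is the second pair.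

*Two distinct derived candidates $D_{h,g},D_{h',g'}$.* The terms $-u_{h,g}$ and $-u_{h',g'}$ must both be cancelled. The only derived candidate containing $+u_{h,g}$ is $D_{h,g+1}$ (if it exists), so $(h',g')=(h,g+1)$. By symmetry $(h,g)=(h',g'+1)$. These two are contradictory. $\square$

**Lemma 8.** The only pair sums of $C=K\cup\{p,p'\}$ in $[S_{j,l}-\frac12,\,S_{j,l}+\theta\epsilon_{j,l}+\frac12]$ are those of the pairs of gadget $(j,l)$, where $\epsilon_{j,\rho_j}$ is read as $0$.

*Proof.* Let $S$ be the sum of a pair, in this interval. Sums are integers, so $0\le S-S_{j,l}\le16^\tau$. Suppose the pair is in $K$. Since $S_{j,l}$ is itself a pair sum, (4) applies to $S-S_{j,l}$. If its base part were formally nonzero, its top symbol would have absolute value at least $16^{\tau+1}$, so $|S-S_{j,l}|>\frac{11}{15}16^{\tau+1}>16^\tau$, a contradiction. So the base part of $S$ equals $S_{j,l}$, and Lemma 7 applies. A pair containing $p$ or $p'$ has sum at least $9R$, at most $-9R$, or $0$. This is outside the interval because $S_{j,l}\ge1$ and $S_{j,l}+\theta\epsilon_{j,l}+\frac12<3R$. $\square$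

**Step 4: the gadget voters.** For each $(j,l)$ with $0\le l\le\rho_j$ take one voter with interval
$$\Big[\frac{S_{j,l}}2-\frac14,\ \frac{S_{j,l}+\theta\epsilon_{j,l}}2+\frac14\Big],\qquad \epsilon_{j,\rho_j}=0 .$$
A midpoint lies here exactly when the pair sum lies in the interval of Lemma 8. So the undetermined pairs are the one or two pairs of gadget $(j,l)$, and their midpoints are in the interior. Two pairs occur, for instance for $l=0$, and the voters added in Step 5 have one-point intervals, so $t=2$. Let $X_{j,l}$ and $Y_{j,l}$ in $\{0,1\}$ indicate whether the first and the second pair are flipped.

- For $\theta=0$ both pairs have the same midpoint, so there are two rankings, and $Y_{j,l}=X_{j,l}$.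
- For $\theta=1$ the first pair has the smaller midpoint, so exactly the choices with $Y_{j,l}\le X_{j,l}$ occur, at most three rankings.

In a gadget without a second pair, $X_{j,\rho_j}\in\{0,1\}$ is free. Different voters choose independently.

**Step 5: starting scores.** There are $N=\sum_j(\rho_j+1)=\nu+2q$ gadget voters. Take "nothing flipped" as reference and apply Corollary 4 with
$$\delta(c^*)=\delta(u_{j,l})=\delta(f_j)=0,\quad\delta(a_i)=1,\quad\delta(B)=-k,\quad\delta(D_{j,l})=-1 .$$

**Step 6: correctness.** In every completion $c^*$, which is in no gadget pair, has score $W$, and $p,p'$ have at most $W$. Reading off for every other candidate the pairs that contain it, we get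
$$a_i:\ W+1-\sum_{(j,l):\,l\ge1,\,e(j,l)=e_i}X_{j,l};\qquad B:\ W-k+\sum_jX_{j,0};$$
$$u_{j,l}:\ W-Y_{j,l}+X_{j,l+1};\qquad D_{j,l}:\ W-1+Y_{j,l}\le W;\qquad f_j:\ W-X_{j,0}\le W .$$
So $c^*$ wins if and only if

- (a) for every edge $e_i$ there is $(j,l)$ with $l\ge1$, $e(j,l)=e_i$ and $X_{j,l}=1$;
- (b) $\sum_jX_{j,0}\le k$;
- (c) $X_{j,l+1}\le Y_{j,l}$ for all $j$ and $0\le l<\rho_j$.

If these hold, then $X_{j,l+1}\le Y_{j,l}\le X_{j,l}$, so $X_{j,l}=1$ implies $X_{j,0}=1$. By (a) and (b), $\{x_j:X_{j,0}=1\}$ is a vertex cover of size at most $k$. Conversely, given a vertex cover $U$ with $|U|\le k$, flip all pairs of all gadgets $(j,l)$ with $x_j\in U$ and nothing else. Then (a), (b), (c) hold. The construction is polynomial. With $\theta=0$ this proves part 2.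

The order of the two midpoints matters for $\theta=1$. Suppose the choices were $X_{j,l}\le Y_{j,l}$ instead. Then $Y_{j,l}=1$ for all $l$, $X_{j,0}=0$ and $X_{j,l}=1$ for $l\ge1$ would be allowed and would satisfy (a), (b), (c) for every graph, without ever paying $B$.

**Step 7: genericity for $\theta=1$.** Suppose two pair sums from $K$ are formally equal. Each derived candidate carries its own $\epsilon$, so both pairs contain the same derived candidates. If there are two of these, the pairs coincide. If there is one, cancelling it shows that the two free candidates are equal. If there is none, two sums of two distinct symbols agree, so the pairs agree. Hence distinct pairs from $K$ have formally different sums, and by (4) numerically different ones.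

No pair sum from $K$ is $0$. Indeed, each candidate of $K$ has coefficient total $1$ over the base symbols (check $f_j+B-u_{j,0}$ and $a_{e(j,l)}+u_{j,l-1}-u_{j,l}$), so a pair sum has total $2$ and is formally nonzero. Its coefficients are at most $2$ in absolute value, so by (3) its value is nonzero. Thus the sums within $K$ lie in $[-2R,2R]\setminus\{0\}$. The sums $p+z$ lie in $[9R,11R]$ and differ for different $z$, the sums $p'+z$ lie in $[-11R,-9R]$ and differ likewise, and $p+p'=0$. So all pair sums of $C$ are distinct, and $C$ is generic.

**Step 8: tie-breaking for $\theta=1$.** The fixed voters never tie, by Lemma 3. A gadget voter at a midpoint has exactly one tied pair, by genericity. So any way of breaking the tie gives one of the two rankings adjacent to this midpoint, and both are compatible anyway. Every compatible ranking is attained at a tie-free point, because the midpoints are distinct and interior to the interval. Hence the attainable profiles, and with them the answer and the NP certificates, are the same under every tie-breaking. This proves part 3. $\blacksquare$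

## 7. Scoring vectors that start with an arithmetic progression

The reduction of Section 5 only compares scores among its own candidates, and its voters all stay near the origin. So further candidates can be parked far away, where everyone ranks them last.

**Theorem 9.** Let $(\vec s_m)$ be a polynomial-time computable family of rational scoring vectors and $\varepsilon>0$. Suppose that for all sufficiently large $m$ the first $\lambda_m\ge m^\varepsilon$ entries $s_m(1),\dots,s_m(\lambda_m)$ form an arithmetic progression with nonzero difference. Then $\mathsf{PW}\langle1\rangle$ under this rule is NP-complete.

*Proof.* Membership in NP is as in Section 1: guess the $T_j$ and compute the scores.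

**Step 1: the number of candidates.** The purpose is to make the progression long enough for an instance of Section 5. Choose an integer $h\ge1/\varepsilon$ and $m_*$ such that the hypothesis holds for all $m\ge m_*$. Given an instance from Section 5 with $m_0=M+2$ candidates, let $m=\max(m_0,m_*)^h$. Then $m\ge m_*$ and $\lambda_m\ge m^\varepsilon\ge m^{1/h}\ge m_0$. As $h$ and $m_*$ are constants, $m$ is polynomial in $m_0$. Add $m-m_0$ candidates at $100R+1,100R+2,\dots$.

**Step 2: the new candidates are ranked last.** All voter intervals lie in $[-6R,6R]$: the added voters by Corollary 4, and the gadget voters because $0<y_j-\frac14$ and $y_j<R$. From there the original candidates are at distance at most $16R$ and the new ones at distance more than $94R$. So every voter ranks the original candidates first, in the same order as before, and then the new ones.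

**Step 3: comparisons do not change.** Since $\vec s_m$ is nonincreasing, the progression has a common decrement $g>0$. An original candidate in position $i\le m_0$ gets
$$s_m(m_0)+g(m_0-i),$$
an increasing affine function of its old Borda score from that voter, the same function for all voters. Summed over the voters, comparisons among original candidates are as before. A new candidate gets at most $s_m(m_0)$ from each voter, while $c^*$ gets at least $s_m(m_0)$ from each voter. So new candidates never exceed $c^*$, and the answer is unchanged. $\blacksquare$

The theorem covers truncated Borda $s_m(i)=\max\{\kappa(m)-i,0\}$ with integers $\kappa(m)\ge m^\varepsilon$ computable in polynomial time. We may assume $\varepsilon\le1$, and then $\lambda_m=\min\{\kappa(m),m\}\ge m^\varepsilon$ entries decrease by $1$. Hence the constancy of $\kappa$ in the tractability result for $\kappa$-truncated rules quoted in Section 1 cannot be relaxed to $\kappa=m^\varepsilon$, unless $\mathrm P=\mathrm{NP}$.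

## 8. Unique winners

Let us also ask that $c^*$ win alone, that is, $s(\mathbf R_{\mathbf T},c^*)>s(\mathbf R_{\mathbf T},c)$ for all $c\ne c^*$. This version under Borda is in NP by the same certificate. It is NP-hard by the reductions of Sections 5 and 6 with one change. Add two further pairs of voters from Lemma 3 for $c^*$, and one further pair for every other element of $K$. These $M+1$ pairs give each $z\in K\setminus\{c^*\}$ exactly $(M+2)(M+1)+1$ points and give $c^*$ exactly $(M+2)(M+1)+2$ points, one more. Each of $p,p'$ gets at most $M$ points per pair while $c^*$ gets at least $M+2$. Before the change $c^*$ had exactly $W$ and $p,p'$ at most $W$, so now $p$ and $p'$ are strictly below $c^*$. For $z\in K\setminus\{c^*\}$, scores being integers, $z$ is now strictly below $c^*$ if and only if $z$ did not exceed $c^*$ before. So $c^*$ is the unique winner of a completion of the new instance if and only if $c^*$ was a winner, possibly tied, of the same completion of the old one.
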